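\title{The constant in the three-dimensional multijoints inequality is at least $2$}

\begin{abstract}
Consider $R$ red, $G$ green and $B$ blue lines in $\mathbb{F}^3$ and a set $\mathcal{J}$ of points, each lying on exactly one line of each color, with the three lines not coplanar. It was conjectured that $|\mathcal{J}|\le\sqrt{2}\,\sqrt{RGB}$ over every field $\mathbb{F}$. We disprove this with four lines of each color and twelve points, over every field with at least $13$ elements. We then construct configurations in $\mathbb{R}^3$ which show that the constant cannot be smaller than $2$, and we prove the bound $|\mathcal{J}|\le 2\sqrt{RGB}+R^7/18$ over every field. Thus $2$ is the exact constant when one family has bounded size and the product of the other two sizes tends to infinity.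
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathbb{F}$ be a field and $d\ge 2$. A \emph{multijoints configuration} in $\mathbb{F}^d$ is a tuple $(\mathcal{J},\mathcal{L}_1,\dots,\mathcal{L}_d)$ in which each $\mathcal{L}_i$ is a set of lines and $\mathcal{J}$ is a set of points, called \emph{joints}, such that every joint lies on exactly one line of each $\mathcal{L}_i$ and these $d$ lines do not all lie in one hyperplane. All sets of lines in this paper are finite. The multijoints theorem (Iliopoulou; Zhang) states that for every $d$ there is a constant $C_d$ such that every multijoints configuration in $\mathbb{F}^d$ satisfies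
\begin{equation}\label{eq:multijoints}
|\mathcal{J}|\le C_d\,\bigl(|\mathcal{L}_1|\cdots|\mathcal{L}_d|\bigr)^{1/(d-1)}.
\end{equation}
Zhang's proof gives $C_d=d^{d/(d-1)}$, and the theorem is also known to hold with $C_d=d!^{1/(d-1)}$.

The exponent is dictated by the grid. Let $X\subset\mathbb{F}$ have $n$ elements, let $\mathcal{J}=X^d$, and let $\mathcal{L}_i$ consist of the $n^{d-1}$ lines through points of $\mathcal{J}$ parallel to the $i$th axis. Both $|\mathcal{J}|$ and $(|\mathcal{L}_1|\cdots|\mathcal{L}_d|)^{1/(d-1)}$ equal $n^d$. What remains is the constant.

From now on $d=3$. We call the lines of $\mathcal{L}_1,\mathcal{L}_2,\mathcal{L}_3$ \emph{red}, \emph{green} and \emph{blue}, and we write $R,G,B$ for their numbers. Let $C_3^*$ be the smallest constant for which \eqref{eq:multijoints} holds over all fields, that is, the supremum of the ratio $|\mathcal{J}|/\sqrt{RGB}$. The grid has ratio $1$. The tetrahedron does better: take its four vertices as joints and its six edges as lines, giving opposite edges the same color. Then $R=G=B=2$, $|\mathcal{J}|=4$, and the ratio is $4/\sqrt{8}=\sqrt{2}$. The conjecture posed in the paper of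 Yu and Zhao \cite{YZ} says that this is best possible: for every field $\mathbb{F}$, every multijoints configuration in $\mathbb{F}^3$ satisfies
\begin{equation}\label{eq:conj}
|\mathcal{J}|\le\sqrt{2}\,\sqrt{RGB}.
\end{equation}
We show that \eqref{eq:conj} is false.

\begin{theorem}\label{thm:twelve}
Over every field $\mathbb{F}$ with at least $13$ elements there is a multijoints configuration in $\mathbb{F}^3$ with $R=G=B=4$ and $|\mathcal{J}|=12$.
\end{theorem}

Here $|\mathcal{J}|^2=144>128=2RGB$, and the ratio is $12/8=3/2>\sqrt{2}$. Larger configurations give more.

\begin{theorem}\label{thm:lower}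
For every integer $m\ge 2$ and every $\varepsilon>0$ there are multijoints configurations in $\mathbb{R}^3$ with $R=m(m-1)$, with $GB$ arbitrarily large, and with
\[
|\mathcal{J}|\ge(1-\varepsilon)\,2\sqrt{1-1/m}\,\sqrt{RGB}.
\]
\end{theorem}

In these configurations the number of red lines is fixed while the other two families grow. In that regime nothing better than $2$ is possible.

\begin{theorem}\label{thm:upper}
Over every field $\mathbb{F}$, every multijoints configuration in $\mathbb{F}^3$ satisfies
\[
|\mathcal{J}|\le 2\sqrt{RGB}+\frac{R^7}{18},
\]
and likewise with the colors permuted.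
\end{theorem}

For $R\ge1$ let $c_R$ be the upper limit of $|\mathcal{J}|/\sqrt{RGB}$ as $GB\to\infty$, taken over configurations over all fields with exactly $R$ red lines.

\begin{corollary}\label{cor:main}
We have $2\le C_3^*\le\sqrt{6}$. Moreover $c_R\le 2$ for all $R$, and $\sup_R c_R=2$.
\end{corollary}

\begin{proof}
Theorem~\ref{thm:lower} gives $c_{m(m-1)}\ge 2\sqrt{1-1/m}$ and $C_3^*\ge 2\sqrt{1-1/m}$ for all $m$, so $\sup_Rc_R\ge2$ and $C_3^*\ge2$. In Theorem~\ref{thm:upper} the term $R^7/18$ divided by $\sqrt{RGB}$ tends to $0$ when $R$ is fixed and $GB\to\infty$, so $c_R\le2$. The bound $\sqrt{6}$ is the known constant $d!^{1/(d-1)}$ for $d=3$.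
\end{proof}

We do not determine $C_3^*$ itself.

One double count governs all three theorems. It bounds the squared ratio by the average number of red lines that connect a green line to a blue line through joints. Two such red lines can occur freely, and this is the source of the value $\sqrt{2}$. Three of them force the green line, the blue line and the red lines into a common plane or quadric, and then there may be many. After the facts on quadrics in Section~\ref{sec:quadrics}, we set up this count in Section~\ref{sec:bridges}. Section~\ref{sec:twelve} exploits quadrics on four red lines, Section~\ref{sec:lower} exploits them on a large scale, and Section~\ref{sec:upper} shows that planes and quadrics can account for at most half of all connections, up to an error that depends only on $R$.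

\section{Lines and quadrics in projective space}\label{sec:quadrics}

We work in $\mathbb{P}^3=\mathbb{P}^3(\mathbb{F})$, whose points, lines and planes are the subspaces of $\mathbb{F}^4$ of dimensions $1$, $2$ and $3$. Two distinct lines either meet in one point, and then span a plane, or are \emph{skew}, which means that the two subspaces intersect in $0$. The complement of any plane in $\mathbb{P}^3$ is a copy of the affine space $\mathbb{F}^3$, and three lines through an affine point are coplanar in the affine sense exactly when their projective closures are coplanar. So an affine configuration may be viewed in $\mathbb{P}^3$, and a configuration in $\mathbb{P}^3$ becomes affine as soon as some plane avoids all joints and contains none of the lines. The words ``coplanar'' and ``skew'' are always meant projectively; parallel lines are coplanar.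

A \emph{quadric} is a nonzero quadratic form $q$ on $\mathbb{F}^4$, up to a scalar. It \emph{contains} a line if $q$ vanishes at every point of the line. Three points suffice: in coordinates $(s,t)$ on the line in which the three points are $(1,0)$, $(0,1)$, $(1,1)$, a form $as^2+bst+ct^2$ vanishing at them has $a=c=0$ and then $b=0$. We write vectors of $\mathbb{F}^4$ as $(x;y)$ with $x,y\in\mathbb{F}^2$, and $x\parallel y$ means that the nonzero vectors $x,y$ are proportional.

\begin{lemma}\label{lem:quadric}
Let $T$ be a set of three pairwise skew lines.
\begin{enumerate}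
\item[(a)] Exactly one quadric $Q_T$ contains the lines of $T$. In suitable coordinates these lines are $\{(x;0)\}$, $\{(0;x)\}$, $\{(x;x)\}$, and $Q_T$ is the form $x_1y_2-x_2y_1$.
\item[(b)] A line that meets all three lines of $T$ lies in $Q_T$.
\item[(c)] In the coordinates of \textup{(a)}, the lines in $Q_T$ form two families, the \emph{rulings}: the lines $\{(\eta_1\xi;\eta_2\xi):\xi\in\mathbb{F}^2\}$ for fixed $\eta\ne0$, and the lines $\{(\eta_1\xi;\eta_2\xi):\eta\in\mathbb{F}^2\}$ for fixed $\xi\neq0$. Distinct lines of the same ruling are skew.
\end{enumerate}
\end{lemma}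

\begin{proof}
(a) Let $E_1,E_2,E_3$ be the three subspaces. Then $\mathbb{F}^4=E_1\oplus E_2$, and $E_3$, which meets both summands in $0$, is the graph of an isomorphism $E_1\to E_2$. Choosing a basis of $E_1$ and its image as a basis of $E_2$ gives the coordinates. A form vanishing on $E_1$ and $E_2$ has the shape $\sum n_{kl}x_ky_l$. On $E_3$ it becomes $n_{11}x_1^2+(n_{12}+n_{21})x_1x_2+n_{22}x_2^2$, which vanishes exactly when $n_{11}=n_{22}=0$ and $n_{21}=-n_{12}$.

(b) The three meeting points are distinct, because the lines of $T$ are disjoint, and they lie on $Q_T$.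

(c) Identify $(x;y)$ with the $2\times2$ matrix with columns $x,y$. The form is the determinant, so the points of $Q_T$ are the matrices $\xi\eta^{\top}$ of rank one, and such a point determines $\xi$ and $\eta$ up to scalars. This gives the last assertion, and both kinds of lines lie in $Q_T$. Conversely, let a line in $Q_T$ be spanned by $\xi\eta^{\top}$ and $\xi'\eta'^{\top}$. If $\xi\not\parallel\xi'$ and $\eta\not\parallel\eta'$, the sum of the two matrices has rank $2$, which is impossible. So $\eta\parallel\eta'$ and the line belongs to the first family, or $\xi\parallel\xi'$ and it belongs to the second.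
\end{proof}

\begin{lemma}\label{lem:four}
Call a plane or a quadric of the form $Q_T$ a \emph{surface}.
\begin{enumerate}
\item[(a)] Three lines through a point that are not coplanar do not lie in one surface.
\item[(b)] Two distinct surfaces have at most four lines in common.
\end{enumerate}
\end{lemma}

\begin{proof}
Lines in $Q_T$ that pairwise meet belong to different rulings, so there are at most two of them. This proves (a) for quadrics, since three non-coplanar lines are distinct; for planes there is nothing to prove. It also shows that a plane and a quadric $Q_T$ share at most two lines. Two planes share one line. If two quadrics $Q_T,Q_{T'}$ share five lines, three of these lie in one ruling of $Q_T$; they are pairwise skew, so $Q_T=Q_{T'}$ by the uniqueness in Lemma~\ref{lem:quadric}(a).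
\end{proof}

\section{Bridges}\label{sec:bridges}

Fix a multijoints configuration in $\mathbb{F}^3$. For a joint $p$ let $r_p,g_p,b_p$ be its red, green and blue line; they are distinct because they are not coplanar. We begin with a crude bound.

\begin{lemma}\label{lem:trivial}
For every line $\ell$, at most $R$ joints $p$ satisfy $g_p=\ell$ or $b_p=\ell$. Consequently $|\mathcal{J}|\le R\min(G,B)\le\sqrt{R}\,\sqrt{RGB}$.
\end{lemma}

\begin{proof}
For such a joint $r_p\neq\ell$, so $p$ is the point $r_p\cap\ell$ and is determined by $r_p$. Summing over the green lines, or over the blue lines, gives the second statement.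
\end{proof}

So \eqref{eq:conj} holds whenever some family has at most two lines, and together with the case $m=2$ of Theorem~\ref{thm:lower} we get $c_2=\sqrt{2}$. To lose the factor $\sqrt{R}$ we count pairs of joints on a common red line.

\begin{definition}
A \emph{bridge} is an ordered pair $(p,q)$ of joints with $r_p=r_q$; the case $p=q$ is allowed. It is a bridge \emph{on} the red line $r_p$, \emph{from} the green line $g_p$ \emph{to} the blue line $b_q$. Let $\mu(g,b)$ be the number of bridges from $g$ to $b$.
\end{definition}

If $t_r$ is the number of joints on the red line $r$, there are $t_r^2$ bridges on $r$. The Cauchy--Schwarz inequality gives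
\begin{equation}\label{eq:CS}
|\mathcal{J}|^2=\Bigl(\sum_{r}t_r\Bigr)^2\le R\sum_{r}t_r^2=R\sum_{(g,b)\in\mathcal{L}_2\times\mathcal{L}_3}\mu(g,b),
\end{equation}
with equality when all $t_r$ are equal. Thus the squared ratio $|\mathcal{J}|^2/(RGB)$ is at most the average of $\mu(g,b)$. A bridge $(p,q)$ on $r$ from $g$ to $b$ has $p=r\cap g$ and $q=r\cap b$, because $r=r_p\ne g_p$ and $r=r_q\neq b_q$. So it is determined by $r$, $g$ and $b$, and $\mu(g,b)$ counts certain red lines that meet both $g$ and $b$. In the grid exactly one red line meets a given green and a given blue line, so $\mu=1$. In the tetrahedron both red lines do, so $\mu=2$.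

Inequality \eqref{eq:conj} would follow if the average of $\mu$ were at most $2$. To see how $\mu$ can exceed $2$ we introduce the surfaces that the red lines determine. Let $\mathcal{S}$ be the set of all planes that contain at least two red lines, together with all quadrics $Q_T$ for triples $T$ of pairwise skew red lines. A bridge $(p,q)$ is \emph{bad} if some member of $\mathcal{S}$ contains $r_p$, $g_p$ and $b_q$, and \emph{good} otherwise.

\begin{lemma}\label{lem:two}
For every green line $g$ and blue line $b$ there are at most two good bridges from $g$ to $b$.
\end{lemma}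

\begin{proof}
Suppose that $(p_k,q_k)$, $k=1,2,3$, are three bridges from $g$ to $b$, on the red lines $r_k$. We show that one of them is bad. The $r_k$ are distinct, since $r_k$ determines the bridge. The $p_k$ are distinct because their red lines $r_{p_k}=r_k$ are, and the same holds for the $q_k$. Also $g\neq b$: otherwise $p_1=r_1\cap g=r_1\cap b=q_1$, and this joint would have equal green and blue lines.

Suppose first that $g$ and $b$ are skew. If $r_k$ and $r_l$ were coplanar for some $k\ne l$, their plane would contain the points $p_k\ne p_l$ of $g$ and the points $q_k\neq q_l$ of $b$, hence both $g$ and $b$. So $T=\{r_1,r_2,r_3\}$ is pairwise skew and $Q_T\in\mathcal{S}$. Both $g$ and $b$ meet all three lines, so they lie in $Q_T$ by Lemma~\ref{lem:quadric}(b), and $(p_1,q_1)$ is bad.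

Suppose now that $g$ and $b$ span a plane $\pi$. If $p_k=q_k$, this point is $g\cap b$, so $p_k=q_k$ holds for at most one $k$. For at least two indices $k$ the line $r_k$ therefore joins two distinct points $p_k,q_k$ of $\pi$ and lies in $\pi$. Hence $\pi\in\mathcal{S}$, and these bridges are bad.
\end{proof}

Suppose that at most a fraction $\theta<1$ of all bridges is bad. Then $(1-\theta)\sum_rt_r^2\le 2GB$ by Lemma~\ref{lem:two}, and \eqref{eq:CS} gives
\begin{equation}\label{eq:theta}
|\mathcal{J}|\le\sqrt{\frac{2}{1-\theta}}\;\sqrt{RGB}.
\end{equation}
For $\theta=0$ this is \eqref{eq:conj}, and for $\theta=1/2$ the constant is $2$. A counterexample to \eqref{eq:conj} must have bad bridges. The next example shows that bad bridges alone do not suffice, and that the ratio $\sqrt{2}$ is also reached by arbitrarily large configurations.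

\begin{example}\label{ex:blowup}
Let $\mathbb{F}$ be infinite. Among the planes $z+ty+t^2x+t^3=0$, $t\in\mathbb{F}$, any three meet in exactly one point of $\mathbb{F}^3$ and no four have a common point, by the Vandermonde determinants of orders $3$ and $4$. Take $4n$ of them, $n\ge2$, in four groups of size $n$. Intersect planes from different groups, and color the line red for the groups $12$ or $34$, green for $13$ or $24$, blue for $14$ or $23$. The joints are the intersections of three planes from three different groups; the lines through a joint are the three pairwise intersections of its planes. Then $R=G=B=2n^2$ and $|\mathcal{J}|=4n^3$, so the ratio is $\sqrt{2}$. Let $g=\pi_1\cap\pi_3$ and $b=\pi_1'\cap\pi_4$, the index denoting the group; up to symmetry this is the general case. There is one bridge from $g$ to $b$ on $\pi_3\cap\pi_4$. If $\pi_1=\pi_1'$ there are $n$ more, on the lines $\pi_1\cap\pi_2$, and these are bad. They make up $4n^3\cdot n$ of the $2n^2(2n)^2=8n^4$ bridges. So half of the bridges are bad, but each pair $(g,b)$ has at most one good bridge.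
\end{example}

The tetrahedron gains a factor $2$ in the average of $\mu$ from good bridges, and Example~\ref{ex:blowup} gains it from bad ones. To beat $\sqrt2$ we want both gains at once. Suppose that the green and blue lines are distributed over surfaces, each meeting the red lines of its own surface. A green line and a blue line from different surfaces are then connected by the red lines common to the two surfaces. Two planes share only one line, while two quadrics can share two lines of the same ruling. This is why the constructions below use quadrics.

\section{Twelve joints on four skew lines}\label{sec:twelve}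

We look for four pairwise skew red lines with three joints on each. Each triple of red lines spans a quadric, and each of the four quadrics is to contain one green and one blue line meeting its three red lines. Then $\mu(g,b)=3$ for the $4$ pairs in a common quadric and $\mu(g,b)=2$ for the other $12$ pairs, so the average of $\mu$ is $36/16=(3/2)^2$. The difficulty is that the eight lines must meet the red lines in only twelve points.

\subsection*{The red lines and their transversals}
Let $M$ be a linear map of $\mathbb{F}^2$ with $M$ and $M-I$ invertible. For $x\in\mathbb{F}^2$ put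
\[
U(x)=(x;0),\qquad V(x)=(0;x),\qquad W(x)=(x;x),\qquad Z(x)=(x;Mx),
\]
and let the red lines $r_U,r_V,r_W,r_Z$ be the images of these four maps. They are the kernels of the surjective maps $\mathbb{F}^4\to\mathbb{F}^2$ given by
\[
\phi_U(x;y)=y,\qquad\phi_V(x;y)=x,\qquad\phi_W(x;y)=y-x,\qquad\phi_Z(x;y)=y-Mx .
\]
They are pairwise skew. For the first three this is immediate, and a nonzero vector $Z(x)$ lies in none of them because $Mx$, $x$ and $(M-I)x$ are nonzero. The lines meeting three of the red lines are described by the identities
\begin{equation}\label{eq:transversals}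
\begin{aligned}
U(x)+V(x)&=W(x), &\qquad U(x)+V(Mx)&=Z(x),\\
U((M-I)x)+Z(x)&=W(Mx), &\qquad V((M-I)x)+W(x)&=Z(x).
\end{aligned}
\end{equation}
Moving along such a line changes the direction of the parameter $x$ by $I$, $M$, $M-I$ or a quotient of these. The configuration closes up if $M$ and $M-I$ both permute one set of three directions. This happens when $M^2=M-I$, for then $M^3=M^2-M=-I$, so that $M$ permutes directions in cycles of length dividing $3$ and $M-I$ acts as $M^2$. We take
\[
M(x_1,x_2)=(-x_2,\,x_1+x_2),\qquad x_0=(1,0),\quad x_1=(0,1),\quad x_2=(-1,1).
\]
Here and below $x_h$ denotes one of these three vectors, with $h$ read modulo $3$. Both $M^2$ and $M-I$ send $(s,t)$ to $(-s-t,s)$, and $\det M=1$, so $M$ and $M-I$ are invertible. We have $Mx_0=x_1$, $Mx_1=x_2$, $Mx_2=-x_0$, hence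
\[
Mx_h\parallel x_{h+1},\qquad (M-I)x_h\parallel x_{h+2}.
\]
The determinants $\det(x_0,x_1)$, $\det(x_0,x_2)$, $\det(x_1,x_2)$ all equal $1$, so the three vectors are pairwise independent over every field.

The joints are the points $U_h,V_h,W_h,Z_h$ spanned by $U(x_h),V(x_h),W(x_h),Z(x_h)$. They are twelve distinct points, three on each red line, and each lies on exactly one red line. Putting $x=x_h$ in \eqref{eq:transversals} gives twelve collinear triples. We name the line through a triple after the red line that the triple omits, and call that letter its \emph{type}:
\[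
\begin{aligned}
\ell^Z_h&\ni U_h,\,V_h,\,W_h, &\qquad \ell^W_h&\ni U_h,\,V_{h+1},\,Z_h,\\
\ell^V_h&\ni U_{h+2},\,W_{h+1},\,Z_h, &\qquad \ell^U_h&\ni V_{h+2},\,W_h,\,Z_h .
\end{aligned}
\]

\begin{lemma}\label{lem:exact}
Each line $\ell^X_h$ contains no joint other than the three listed.
\end{lemma}

\begin{proof}
Let $\ell$ be one of these lines. It meets three pairwise skew red lines, so it is not red and meets each red line in at most one point. A fourth joint on $\ell$ would lie on the fourth red line, and $\ell$ would meet all four. By Lemma~\ref{lem:quadric}, $\ell$ then lies in the quadric through $r_U,r_V,r_W$. These three lines belong to the first ruling and $\ell$ meets them, so $\ell=\{(s\xi;t\xi)\}$ for some $\xi\ne0$. Since $\ell$ contains some $(w;Mw)$ with $w\ne0$, we get $w\parallel\xi$ and $Mw\parallel\xi$, so $M\xi\parallel\xi$. Since $\ell$ contains a joint, and one half of each joint vector is some $x_k$, we get $\xi\parallel x_k$. But $Mx_k\parallel x_{k+1}\not\parallel x_k$.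
\end{proof}

For a fixed type the three triples are disjoint and cover the nine joints on the other three red lines. So each joint lies on exactly three of the twelve lines, of three different types.

\begin{lemma}\label{lem:span}
Let $p$ be a joint on the red line $r_X$, and let $\ell,\ell'$ be two of the three lines through $p$. Then $r_X,\ell,\ell'$ are not coplanar.
\end{lemma}

\begin{proof}
Let $u\in\ell$ and $u'\in\ell'$ be joints other than $p$. The three lines span $r_X+\mathbb{F}u+\mathbb{F}u'$, and this is $\mathbb{F}^4$ exactly when $\phi_X(u)$ and $\phi_X(u')$ are independent. For each joint $p$ the table lists the three lines through $p$, a second joint $u$ on each, and the direction of $\phi_X(u)$.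
\[
\begin{array}{c|c|lll}
p&\phi_X(x;y)&&&\\ \hline
U_h&y&\ell^Z_h:\ V_h\mapsto x_h&\ell^W_h:\ V_{h+1}\mapsto x_{h+1}&\ell^V_{h+1}:\ W_{h+2}\mapsto x_{h+2}\\
V_h&x&\ell^Z_h:\ U_h\mapsto x_h&\ell^U_{h+1}:\ W_{h+1}\mapsto x_{h+1}&\ell^W_{h+2}:\ U_{h+2}\mapsto x_{h+2}\\
W_h&y-x&\ell^Z_h:\ V_h\mapsto x_h&\ell^V_{h+2}:\ U_{h+1}\mapsto x_{h+1}&\ell^U_h:\ V_{h+2}\mapsto x_{h+2}\\
Z_h&y-Mx&\ell^V_h:\ U_{h+2}\mapsto x_h&\ell^W_h:\ V_{h+1}\mapsto x_{h+1}&\ell^U_h:\ V_{h+2}\mapsto x_{h+2}
\end{array}
\]
The first entry of the last row uses $-Mx_{h+2}\parallel x_{h+3}=x_h$. In each row the three directions are $x_h,x_{h+1},x_{h+2}$, which are pairwise independent.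
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:twelve}]
Color the following lines, one of each type in each color.
\[
\begin{array}{l|llll}
\text{green}&\ell^Z_0:\ U_0V_0W_0&\ell^W_1:\ U_1V_2Z_1&\ell^V_0:\ U_2W_1Z_0&\ell^U_2:\ V_1W_2Z_2\\
\text{blue}&\ell^Z_1:\ U_1V_1W_1&\ell^W_2:\ U_2V_0Z_2&\ell^V_1:\ U_0W_2Z_1&\ell^U_0:\ V_2W_0Z_0
\end{array}
\]
The green triples partition the twelve joints. The blue triples arise from them by raising all indices by $1$, so they do as well. By Lemma~\ref{lem:exact} these are eight distinct lines, and every joint lies on exactly one green and exactly one blue line. By Lemma~\ref{lem:span} the red, green and blue lines at a joint are not coplanar. This much holds in $\mathbb{P}^3$ over every field.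

The size of the field enters only in the passage to affine space, for which we need a linear form $\lambda$ on $\mathbb{F}^4$ that is nonzero on all twelve joints. The forms vanishing at a given joint make up a hyperplane in the four-dimensional space of forms. If $\mathbb{F}$ is infinite, that space is not a finite union of hyperplanes. If $|\mathbb{F}|=q\ge13$, the twelve hyperplanes, all containing $0$, cover at most $12(q^3-1)+1<q^4$ forms. In both cases $\lambda$ exists. The plane $\{\lambda=0\}$ contains no joint, hence none of our lines, and taking it as the plane at infinity gives the required configuration in $\mathbb{F}^3$.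
\end{proof}

Over $\mathbb{Q}$ one may take the form with coefficients $(1,2,2,3)$. Its values at $U(x_h)$, $V(x_h)$, $W(x_h)$, $Z(x_h)$ for $h=0,1,2$ are $1,2,1$; $2,3,1$; $3,5,2$; $4,3,-1$.

\section{Quadrics through two skew lines}\label{sec:lower}

\subsection*{The plan}
We want $m$ quadrics $Q_1,\dots,Q_m$ such that any two share two red lines and every red line lies in exactly two of them; then $R=m(m-1)$. Suppose each $Q_i$ carries $n$ lines of the other ruling, half of them green and half blue, and that on each red line in $Q_i$ and $Q_j$ the $n$ lines of $Q_i$ and the $n$ lines of $Q_j$ cut out the same $n$ points, with opposite colors at each point. Then $|\mathcal{J}|=Rn$ and $G=B=mn/2$, and the squared ratio is $4R/m^2=4(1-1/m)$. There are two difficulties. The points must match, which in Section~\ref{sec:twelve} was arranged by a symmetry of order $3$; and the lines must be colored consistently.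

Both are resolved by a one-parameter group of symmetries. Let $\alpha_i=i$ for $1\le i\le m$, let $\kappa=1/5$, and let $Q_i\subset\mathbb{R}^3$ be the quadric
\[
(y-\alpha_ix)(z-\alpha_i)=\kappa x .
\]
It contains the lines
\[
\ell_i(u)=\{(v,\ \alpha_iv+u,\ \alpha_i+\kappa v/u):v\in\mathbb{R}\}\qquad(u\neq0),
\]
and it contains the line
\[
r_{\sigma,\tau}=\{(v,\ \sigma v,\ \tau):v\in\mathbb{R}\}
\]
exactly when $(\sigma-\alpha_i)(\tau-\alpha_i)=\kappa$. The scalings $(x,y,z)\mapsto(\lambda x,\lambda y,z)$, $\lambda\neq0$, preserve every $Q_i$ and every $r_{\sigma,\tau}$, and send $\ell_i(u)$ to $\ell_i(\lambda u)$. As we shall see, passing from a point of $r_{\sigma,\tau}$ to the line $\ell_i(u)$ through it multiplies the parameter by a constant. The points will then match approximately if the parameters range over a set that is almost invariant under finitely many multiplications, and the color of $\ell_i(u)$ will be the sign of $u$.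

\subsection*{The red lines}
For $i\neq j$ the polynomial $f_{ij}(T)=(T-\alpha_i)(T-\alpha_j)+\kappa$ has discriminant $(i-j)^2-4\kappa\ge1/5$, so it has two distinct real roots. Let $P$ be the set of ordered pairs $(\sigma,\tau)$ such that $\sigma\ne\tau$ are the two roots of some $f_{ij}$. For such a pair
\begin{equation}\label{eq:key}
(T-\sigma)(T-\tau)-\kappa=(T-\alpha_i)(T-\alpha_j).
\end{equation}
Thus $(\sigma,\tau)$ determines $\{i,j\}$; we say that it \emph{belongs to} $\{i,j\}$. Each $\{i,j\}$ has two ordered pairs, so $|P|=m(m-1)$. Putting $T=\alpha_k$ in \eqref{eq:key}, putting $T=\sigma$, and comparing coefficients of $T$, we obtain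
\begin{align}
&(\sigma-\alpha_k)(\tau-\alpha_k)=\kappa\iff k\in\{i,j\},\label{eq:k1}\\
&(\sigma-\alpha_i)(\sigma-\alpha_j)=-\kappa,\label{eq:k2}\\
&\sigma+\tau=\alpha_i+\alpha_j.\label{eq:k3}
\end{align}
The red lines are the lines $r_{\sigma,\tau}$ with $(\sigma,\tau)\in P$. By \eqref{eq:k1} each lies in exactly two of the quadrics, as planned. The lines $\ell_k(u)$ are distinct for distinct $(k,u)$, since $\ell_k(u)$ meets the plane $x=0$ in the point $(0,u,\alpha_k)$.

\begin{lemma}\label{lem:local}
Let $(\sigma,\tau)\in P$ belong to $\{i,j\}$, let $v\neq0$ and $p=(v,\sigma v,\tau)$. Put $u_i=v(\sigma-\alpha_i)$ and $u_j=v(\sigma-\alpha_j)$.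
\begin{enumerate}
\item[(a)] The point $p$ determines $v,\sigma,\tau$, and $r_{\sigma,\tau}$ is the only red line through $p$.
\item[(b)] The lines $\ell_k(u)$ through $p$ are $\ell_i(u_i)$ and $\ell_j(u_j)$, and $u_iu_j<0$.
\item[(c)] The lines $r_{\sigma,\tau}$, $\ell_i(u_i)$, $\ell_j(u_j)$ are not coplanar.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $p=(x,y,z)$ lies on $r_{\sigma',\tau'}$, then $\sigma'=y/x$ and $\tau'=z$, because $x=v\ne0$.

(b) The line $\ell_k(u)$ contains $p$ if and only if $u=v(\sigma-\alpha_k)$ and $(\tau-\alpha_k)u=\kappa v$. Substituting the first equation into the second and dividing by $v$ gives $(\sigma-\alpha_k)(\tau-\alpha_k)=\kappa$, which means $k\in\{i,j\}$ by \eqref{eq:k1}. By \eqref{eq:k2}, $u_iu_j=-\kappa v^2<0$.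

(c) The directions are $(1,\sigma,0)$, $(1,\alpha_i,\kappa/u_i)$, $(1,\alpha_j,\kappa/u_j)$. Put $a=\sigma-\alpha_i$ and $a'=\sigma-\alpha_j$. Subtracting the first row from the others, the determinant is
\[
-a\,\frac{\kappa}{va'}+a'\,\frac{\kappa}{va}=\frac{\kappa}{v}\cdot\frac{(a'-a)(a'+a)}{aa'}=-\frac{(\alpha_i-\alpha_j)(\sigma-\tau)}{v}\neq0,
\]
since $aa'=-\kappa$ by \eqref{eq:k2}, $a'-a=\alpha_i-\alpha_j$, and $a'+a=\sigma-\tau$ by \eqref{eq:k3}.
\end{proof}

The lemma describes an infinite configuration in which $\ell_k(u)$ is green for $u>0$ and blue for $u<0$. The real numbers were used twice: for the roots of $f_{ij}$, and for the sign that defines the coloring. It remains to cut out a finite part without wasting many green and blue lines.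

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $Y=\{y_1,\dots,y_s\}$ consist of the number $2$ and all numbers $\sigma-\alpha_i$ with $(\sigma,\tau)\in P$ belonging to a pair that contains $i$. These are nonzero by \eqref{eq:k2}. Let
\[
F_N=\Bigl\{\,\prod_{k=1}^sy_k^{e_k}:\ e_k\in\mathbb{Z},\ |e_k|\le N\Bigr\}.
\]
Then $F_N\cdot Y\subset F_{N+1}$ and $2N+1\le|F_N|\le(2N+1)^s$, where the lower bound comes from the powers of $2$. There are arbitrarily large $N$ with
\begin{equation}\label{eq:growth}
|F_{N+1}|\le(1+\varepsilon)|F_N|,
\end{equation}
for otherwise $|F_N|\ge(1+\varepsilon)^{N-N_0}$ for some $N_0$ and all $N\ge N_0$, which contradicts the polynomial upper bound. For such $N$ put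
\begin{gather*}
\mathcal{L}_1=\{r_{\sigma,\tau}:(\sigma,\tau)\in P\},\qquad \mathcal{J}=\{(v,\sigma v,\tau):(\sigma,\tau)\in P,\ v\in F_N\},\\
\mathcal{L}_2=\{\ell_k(u):1\le k\le m,\ u\in F_{N+1},\ u>0\},\\
\mathcal{L}_3=\{\ell_k(u):1\le k\le m,\ u\in F_{N+1},\ u<0\}.
\end{gather*}
For $p\in\mathcal{J}$ the numbers $u_i,u_j$ of Lemma~\ref{lem:local} lie in $F_N\cdot Y\subset F_{N+1}$ and have opposite signs. So $p$ lies on exactly one line of each color, and the three lines are not coplanar. We have $R=m(m-1)$, $|\mathcal{J}|=R\,|F_N|$ and $G+B=m|F_{N+1}|$, hence $GB\le m^2|F_{N+1}|^2/4$. With \eqref{eq:growth},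
\[
\frac{|\mathcal{J}|^2}{RGB}\ge\frac{4R\,|F_N|^2}{m^2|F_{N+1}|^2}\ge4\Bigl(1-\frac1m\Bigr)\frac{1}{(1+\varepsilon)^2},
\]
and $1/(1+\varepsilon)\ge1-\varepsilon$. Finally, Lemma~\ref{lem:trivial} gives $\min(G,B)\ge|\mathcal{J}|/R=|F_N|\ge2N+1$, so $GB$ is arbitrarily large.
\end{proof}

Already for $m=3$, with six red lines, $2\sqrt{1-1/m}=\sqrt{8/3}$ exceeds $3/2$.

\section{At most half of the bridges are bad}\label{sec:upper}

By \eqref{eq:theta}, the main term of Theorem~\ref{thm:upper} follows once at most half of the bridges are bad. Fix a red line $r$. A bridge $(p,q)$ on $r$ is bad when $g_p$ and $b_q$ lie in a common member of $\mathcal{S}$ through $r$. The constraint is that at a single joint the green and the blue line cannot lie in the same such member. This limits the number of bad bridges provided each green or blue line lies in at most one member of $\mathcal{S}$, so that it labels its joint by a single surface. We first remove the lines for which this fails.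

Call a line \emph{special} if it lies in at least two members of $\mathcal{S}$.

\begin{lemma}\label{lem:special}
At most $R^7/18$ joints $p$ have $g_p$ or $b_p$ special.
\end{lemma}

\begin{proof}
A plane in $\mathcal{S}$ is determined by two red lines in it and a quadric in $\mathcal{S}$ by three, so
\[
|\mathcal{S}|\le\binom R2+\binom R3=\binom{R+1}{3}\le\frac{R^3}{6}.
\]
By Lemma~\ref{lem:four}(b) there are at most $4\binom{|\mathcal{S}|}{2}\le2|\mathcal{S}|^2\le R^6/18$ special lines, and by Lemma~\ref{lem:trivial} each is the green or blue line of at most $R$ joints.
\end{proof}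

\begin{lemma}\label{lem:half}
Suppose that no joint $p$ has $g_p$ or $b_p$ special. Then on each red line $r$ at most $t_r^2/2$ bridges are bad.
\end{lemma}

\begin{proof}
Let $p$ be a joint on $r$. The line $g_p$ lies in at most one member of $\mathcal{S}$. If this member exists and contains $r$, call it $\gamma(p)$; otherwise leave $\gamma(p)$ undefined. Define $\beta(p)$ in the same way from $b_p$. A bridge $(p,q)$ on $r$ is bad if and only if $\gamma(p)$ and $\beta(q)$ are both defined and equal. For $S\in\mathcal{S}$ let $x_S$ and $y_S$ be the numbers of joints $p$ on $r$ with $\gamma(p)=S$ and with $\beta(p)=S$. The number of bad bridges on $r$ is $\sum_Sx_Sy_S$, and $\sum_Sx_S\le t_r$, $\sum_Sy_S\le t_r$. No joint has $\gamma(p)=\beta(p)=S$, since then $r_p,g_p,b_p$ would lie in $S$, contrary to Lemma~\ref{lem:four}(a). Hence $x_S+y_S\le t_r$ for every $S$, and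
\[
\sum_Sx_Sy_S\le\sum_S\frac{(x_S+y_S)^2}{4}\le\frac{t_r}{4}\sum_S(x_S+y_S)\le\frac{t_r}{4}\cdot2t_r=\frac{t_r^2}{2}.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $\mathcal{J}'$ be the set of joints $p$ for which neither $g_p$ nor $b_p$ is special. Then $(\mathcal{J}',\mathcal{L}_1,\mathcal{L}_2,\mathcal{L}_3)$ is a multijoints configuration with the same set $\mathcal{S}$, which depends only on the red lines. By Lemma~\ref{lem:half} at most half of its bridges are bad, so \eqref{eq:theta} with $\theta=1/2$ gives $|\mathcal{J}'|\le2\sqrt{RGB}$. By Lemma~\ref{lem:special}, $|\mathcal{J}\setminus\mathcal{J}'|\le R^7/18$. The definition of a multijoints configuration is symmetric in the colors, which gives the permuted statements.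
\end{proof}

\begin{remark}
The bound of Lemma~\ref{lem:half} is reached when $r$ lies in two surfaces $S,S'$, half of the joints on $r$ have their green line in $S$ and their blue line in $S'$, and the other half have the reverse. This is the pattern of Section~\ref{sec:lower}: on $r_{\sigma,\tau}\subset Q_i\cap Q_j$ with $\sigma-\alpha_i>0$, the green line lies in $Q_i$ and the blue line in $Q_j$ at the points with $v>0$, and the roles are exchanged for $v<0$.
\end{remark}

\begin{remark}
Apart from making the three lines at a joint distinct, the hypothesis that they are not coplanar was used only for the inequality $x_S+y_S\le t_r$. Without it Theorem~\ref{thm:upper} fails. In a plane of $\mathbb{R}^3$ with coordinates $x,y$, take the red lines $y=k$ for $1\le k\le R$, the green lines $x=i$ for $1\le i\le n$, the blue lines $x+y=j$ for $2\le j\le n+R$, and the $Rn$ points $(i,k)$. Each point lies on exactly one line of each color, and the ratio $Rn/\sqrt{Rn(n+R-1)}$ tends to $\sqrt{R}$ as $n\to\infty$, which exceeds $2$ for $R\ge5$.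
\end{remark}

\begin{thebibliography}{1}

\bibitem{YZ}
Hung-Hsun Hans Yu and Yufei Zhao, \emph{Joints tightened}, arXiv:1911.08605 (2019).

\end{thebibliography}
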